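# Symmetric tensors on cubic surfaces, and cotangent bundles that are not $F$-split

Throughout, $k$ is an algebraically closed field of characteristic $p>0$. Varieties are integral, separated and of finite type over $k$. $S^n$ denotes the $n$-th symmetric power, and $T_X$, $\omega_X$ are the tangent sheaf and the canonical sheaf of a smooth variety $X$. The letter $F$ with an index, or a divisor class called $F$, will denote the fibre class of a conic fibration; the Frobenius morphism appears only in the notations $F^*$, $F_*$, $F^e_*$, so no confusion arises.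

## 1. The planes through a line of a cubic surface

Let $X\subset\mathbb P^3$ be a smooth cubic surface. It is irreducible: two components of a surface in $\mathbb P^3$ meet, and $X$ would be singular where they meet. Let $h$ be the hyperplane class. Then $\omega_X=\mathcal O(-h)$ and $h^2=3$. From
$$c(T_X)=\frac{(1+h)^4}{1+3h}=(1+4h+6h^2)(1-3h+9h^2)=1+h+3h^2$$
we get $c_2(X)=3h^2=9$. If $\ell\subset X$ is a line, adjunction gives $-2=\ell^2-h\cdot\ell=\ell^2-1$, so $\ell^2=-1$.

Fix a line $\ell\subset X$. Each plane $\Pi_\lambda\supset\ell$ cuts $X$ in a plane cubic containing $\ell$, so $X\cap\Pi_\lambda=\ell+C_\lambda$ with a residual conic $C_\lambda$. The object on which the whole lecture turns is this pencil of conics, together with the differential of the map it defines and the twisted vector field tangent to the conics.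

**Lemma 1.** Let $\ell\subset X$ be a line and $F=h-\ell$. Then $F^2=0$, $h\cdot F=2$, $\ell\cdot F=2$, and:

1. The conics $C_\lambda$ are the fibres of a morphism $\pi:X\to\mathbb P^1$ with $\pi^*\mathcal O(1)=\mathcal O(F)$. In particular $F$ is nef.
2. Every fibre is a smooth conic or a union $m+m'$ of two distinct lines, both different from $\ell$, meeting transversally in one point (the *node* of the fibre). Moreover $\pi_*\mathcal O_X=\mathcal O_{\mathbb P^1}$.
3. The differential of $\pi$ is a section $\delta\in H^0(X,\Omega^1_X(2F))$ whose zeros are exactly the nodes. At a node there are local coordinates $a,b$ on $X$ and a local coordinate $t$ on $\mathbb P^1$ with $\pi^*t=ab$. There are exactly five nodes, on five distinct fibres.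
4. There is a section $v\in H^0(X,T_X(2F-h))$ which vanishes exactly at the five nodes and satisfies $\delta(v)=0$.

(In this section $\Omega^1_X$ is the sheaf of differentials. Later $\Omega_X$ will be a variety.)

*Proof.* The numbers are $F^2=3-2-1=0$, $h\cdot F=3-1=2$, $\ell\cdot F=1+1=2$.

**Step 1: the residual divisor is a plane conic as a scheme.** We need this in order to list the possible fibres. Let $\ell=\{x=y=0\}$, let $\Pi=\{y=0\}$, and write the equation of $X$ as $xA+yB$. If $e$ is a local equation of $\ell$ on $X$, so that $(e)=(x,y)$, then the divisor $C=(y)-\ell$ has the ideal $(y/e)=(y):(e)=(y):(x,y)=(y):(x)$. Modulo $y$ this is the annihilator of $x$ in $\mathcal O_\Pi/(xA)$, namely $(A)$. So $C$ is the conic $A=0$ in $\Pi$.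

**Step 2: the conics are pairwise disjoint.** This gives the morphism. Let $\lambda\neq\mu$. A common component of $C_\lambda$ and $C_\mu$ lies in $\Pi_\lambda\cap\Pi_\mu=\ell$, so it is $\ell$. Then the equations of both planes, restricted to $X$, vanish to order at least $2$ along $\ell$. So both planes are the tangent plane of $X$ at each point of $\ell$, which is impossible because they differ. So there is no common component, and $F^2=0$ forces $C_\lambda\cap C_\mu=\emptyset$. The two-dimensional space of linear forms vanishing on $\ell$, divided by the canonical section of $\mathcal O(\ell)$, is therefore a base-point-free space of sections of $\mathcal O(F)$. It defines $\pi$, with fibres $C_\lambda$. A base-point-free class is nef. This proves 1.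

**Step 3: the fibres.** A plane conic over $k$ is irreducible, a union of two distinct lines, or a double line. An irreducible conic is smooth: a line through a singular point and another point of the conic would meet it with multiplicity at least $3$, so would lie in it. A fibre cannot be a double line $2m$, since then $m^2=F^2/4=0$, while a line on $X$ has self-intersection $-1$. If the fibre is $m+m'$, the two lines lie in a plane, so their scheme-theoretic intersection is one reduced point. Hence local equations $a,b$ of $m,m'$ generate the maximal ideal there. Components of fibres have intersection number $0$ with $F$, and $F\cdot\ell=2$, so $m,m'\neq\ell$. Finally, $0\to\mathcal O_{\mathbb P^2}(-2)\to\mathcal O_{\mathbb P^2}\to\mathcal O_C\to0$ gives $H^0(C,\mathcal O_C)=k$ for every plane conic. Since $\pi$ is flat (an integral surface dominating a smooth curve), Grauert's theorem shows that $\pi_*\mathcal O_X$ is a line bundle compatible with restriction to fibres, and the section $1$ generates it. This proves 2.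

**Step 4: the zeros of $\delta$.** The differential $T_X\to\pi^*T_{\mathbb P^1}=\mathcal O(2F)$ is a section $\delta$ of $\Omega^1_X(2F)$. If $t$ is a local coordinate at $\pi(z)$, then $\delta=d(\pi^*t)$ up to the local generator $\partial_t$. It vanishes at $z$ exactly when $\pi^*t\in\mathfrak m_z^2$, that is, when the fibre is singular at $z$. So its zeros are the nodes. At a node $\pi^*t=\varepsilon ab$ with $\varepsilon$ a unit; replacing $a$ by $\varepsilon a$ we get $\pi^*t=ab$. Then $\delta=a\,db+b\,da$, and the zero scheme of $\delta$ has the ideal $(a,b)=\mathfrak m_z$ there. So the zero scheme is a closed set of isolated reduced points, hence finite, and the number of its points is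
$$c_2(\Omega^1_X(2F))=c_2(X)+K_X\cdot 2F+(2F)^2=9-4+0=5 .$$
A singular fibre has exactly one node, so the nodes lie on five distinct fibres. This proves 3.

**Step 5: the field $v$.** On a surface, contraction $w\otimes\omega\mapsto\iota_w\omega$ is an isomorphism $T_X\otimes\omega_X\cong\Omega^1_X$. Let $v\in H^0(X,T_X\otimes\omega_X(2F))=H^0(X,T_X(2F-h))$ correspond to $\delta$. Locally, if $\delta=\alpha\,dx+\beta\,dy$, then $v=\beta\partial_x-\alpha\partial_y$. So $\delta(v)=\alpha\beta-\beta\alpha=0$, and $v$ and $\delta$ have the same zeros. $\square$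

**Lines exist, three at a time.** Every smooth cubic surface contains a line (Hartshorne, *Algebraic Geometry*, Remark V.4.7.1). Here is an argument valid in all characteristics. Consider pairs (line, cubic form up to scalar) with the line contained in the cubic. Restricting cubic forms to a line maps them onto the $4$-dimensional space of binary cubics, so the pairs form a $\mathbb P^{15}$-bundle over the $4$-dimensional Grassmannian of lines: an irreducible projective variety of dimension $19$. Its image in the $\mathbb P^{19}$ of cubics is closed. Over the cubic $xyz=w^3$ the fibre is finite and nonempty. Indeed, a line not contained in $w=0$ would give three polynomials of degree $\le1$ in one variable with product $1$, hence constants, which is absurd for a line. So only the three lines $w=0=xyz$ occur. A finite nonempty fibre forces the image to have dimension $19$, so it is all of $\mathbb P^{19}$.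

Now take a line $\ell_1\subset X$ and a singular fibre $\ell_2+\ell_3$ of its fibration; there are five to choose from. The lines $\ell_1,\ell_2,\ell_3$ are distinct and lie in one plane, and two distinct coplanar lines meet in one reduced point. So $\ell_i\cdot\ell_j=1$ for $i\ne j$. With $F_i=h-\ell_i$ we get
$$F_i^2=0,\qquad h\cdot F_i=2,\qquad F_i\cdot F_j=3-1-1+1=2\quad(i\neq j).\tag{1}$$
Let $\pi_i,\delta_i,v_i$ be the data of Lemma 1 for $\ell_i$.

**What $\delta$ and $v$ are for.** They control symmetric tensors. Let $M$ be a line bundle and $g\in H^0(X,S^mT_X\otimes M)$. Then $g$ is a form of degree $m$ on covectors, and its value at $\delta$ is a section $g(\delta^m)\in H^0(X,M(2mF))$. This evaluation is multiplicative in $g$.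

**Lemma 2.** If $m\geq1$ and $g(\delta^m)=0$, then $g=v\,g'$ with $g'\in H^0(X,S^{m-1}T_X\otimes M(h-2F))$.

*Proof.* Away from the nodes, $\delta:T_X\to\mathcal O(2F)$ is surjective and $v$ generates its kernel. Choose locally $v'$ with $\delta(v')$ a generator; then $(v,v')$ is a local basis of $T_X$ (up to twists). Write $g=\sum_i c_iv^iv'^{\,m-i}$. Then $0=g(\delta^m)=c_0\,\delta(v')^m$, so $c_0=0$ and $v$ divides $g$. The local quotients are unique because multiplication by $v$ is injective, so they glue to $g'$ on the complement of the five nodes. Sections of a locally free sheaf on a smooth surface extend over finitely many points. $\square$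

So a symmetric tensor on $X$ either has a nonzero value on $\delta$ or loses a factor $v$. We will use this to show that a cubic surface has no symmetric tensors of positive degree at all, and that this settles a question about Frobenius splittings.

## 2. Frobenius splittings of cotangent bundles

**Definition.** An *$F$-splitting* of a $k$-scheme $X$ is an $\mathcal O_X$-linear map $F_*\mathcal O_X\to\mathcal O_X$ with $1\mapsto1$, that is, one splitting $F^*:\mathcal O_X\to F_*\mathcal O_X$. If one exists, $X$ is *$F$-split*.

**Definition.** A normal variety $X$ is *$F$-regular* (globally $F$-regular in the sense of Smith) if for every effective Weil divisor $D$ there is $e>0$ such that $\mathcal O_X\to F^e_*\mathcal O_X(D)$ splits as a map of $\mathcal O_X$-modules.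

*Example.* On $\mathbb A^1$ let $\varphi_e$ be the additive map with $\varphi_e(cx^a)=c^{1/p^e}x^{a/p^e}$ if $p^e\mid a$, and $0$ otherwise. For $e=1$ it is an $F$-splitting. For $D=n\cdot0$, the functions in $\mathcal O(D)$ have exponents $a\ge-n$. If $p^e>n$, no negative exponent that occurs is divisible by $p^e$, so $\varphi_e$ maps $F^e_*\mathcal O(D)$ to $\mathcal O$ with $1\mapsto1$. The exponent $e$ has to grow with $D$.

$F$-regular implies $F$-split: for $D=0$ a splitting of $\mathcal O\to F^e_*\mathcal O$, restricted to $F_*\mathcal O\subset F^e_*\mathcal O$, splits $\mathcal O\to F_*\mathcal O$.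

For a smooth variety $X$ we now write $\Omega_X$ for the *total space* of the cotangent bundle, $\Omega_X=\operatorname{Spec}_X\operatorname{Sym}T_X$. It is a smooth variety of dimension $2\dim X$, and
$$H^0(\Omega_X,\mathcal O)=\bigoplus_{n\ge0}H^0(X,S^nT_X).$$
For instance, for $X=\mathbb P^1$ the summands are $H^0(\mathbb P^1,\mathcal O(2n))$.

Two facts are known: the cotangent bundle of any smooth toric variety is $F$-regular, and the cotangent bundle of a flag variety is $F$-split. The question, from Piotr Achinger, Nathan Ilten and Hendrik Süß, "F-Split and F-Regular Varieties with a Diagonalizable Group Action", arXiv:1503.03116 (2015), asks whether this is general: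

* (a) Is $\Omega_X$ $F$-split for every smooth $F$-split variety $X$ over $k$?
* (b) Is $\Omega_X$ $F$-regular for every smooth $F$-regular variety $X$ over $k$?

Both answers are no, in every characteristic. We prove the following.

**Theorem 1.** Let $X\subset\mathbb P^3_k$ be any smooth cubic surface. Then $H^0(X,S^nT_X)=0$ for all $n\ge1$, and $\Omega_X$ is not $F$-split.

**Theorem 2.** For every $p$ there is a smooth cubic surface over $k$ which is $F$-regular. Hence the answer to (a) and to (b) is no.

**Theorem 3.** In dimension $\le1$ the answers to (a) and (b) are yes. For every $d\ge2$ and every $p$ there is a smooth projective Fano $F$-regular variety $Z$ of dimension $d$ with $\Omega_Z$ not $F$-split.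

**Theorem 4.** Let $X$ be a smooth del Pezzo surface of degree $d$. If $d\geq6$, $\Omega_X$ is $F$-regular. If $d=5$, $\Omega_X$ is $F$-split if and only if $p\ne2$. If $d=4$ and $p=2$, $\Omega_X$ is not $F$-split. If $d\le3$, $\Omega_X$ is not $F$-split, for every $p$. (The case $d=4$, $p$ odd, is not decided here.)

A *Fano* variety is a smooth projective variety with $\omega^{-1}$ ample (example: $\mathbb P^n$). A *del Pezzo surface* is a Fano surface, and its degree is $K_X^2$; those of degree $3$ are the smooth cubic surfaces.

## 3. The trace, and splittings as symmetric tensors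

**Maps $F_*\mathcal O\to\mathcal O$ on a smooth variety.** Let $Z$ be smooth of dimension $n$ and let $x_1,\dots,x_n$ be étale coordinates on an open set. There $\mathcal O$ is free over $\mathcal O^p$ with basis $x^a$, $0\le a_i\le p-1$. Write $dx=dx_1\wedge\dots\wedge dx_n$. The Cartier operator $C:F_*\omega_Z\to\omega_Z$ is additive, satisfies $C(r^p\eta)=r\,C(\eta)$, does not depend on coordinates, and is given by
$$C\Big(\sum_a h_a^p\,x^a\,dx\Big)=h_{(p-1,\dots,p-1)}\,dx .\tag{2}$$
For a local function $f$ consider the $\mathcal O$-linear map $F_*\mathcal O\to\mathcal O$, $g\mapsto C(fg\,dx)/dx$. By (2), $C(x^a\,x^{(p-1,\dots,p-1)-a'}dx)$ is $dx$ if $a=a'$ and $0$ otherwise: all exponents $a_i+p-1-a'_i$ are congruent to $p-1$ mod $p$ only if $a=a'$. So the bases $x^a$ and $x^{(p-1,\dots,p-1)-a}$ are dual, and every $\mathcal O$-linear map $F_*\mathcal O\to\mathcal O$ arises from exactly one $f$ (cf. Brion–Kumar, *Frobenius Splitting Methods in Geometry and Representation Theory*, §1.3). If $dx'=J\,dx$ and $f'=J^{p-1}f$, then $C(f'g\,dx')/dx'=C(J^pfg\,dx)/(J\,dx)=C(fg\,dx)/dx$. So the invariant object is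 $f\,(dx)^{1-p}$, and
$$\mathcal Hom(F_*\mathcal O_Z,\mathcal O_Z)\cong F_*\omega_Z^{1-p}.\tag{3}$$

**The cotangent bundle has trivial canonical bundle.** Let $X$ be smooth of dimension $d$ and $Y=\Omega_X$. Over an open set with étale coordinates $x_1,\dots,x_d$, the fields $\partial_{x_i}$ give functions $\xi_i$ on $Y$, and $(x,\xi)$ are étale coordinates on $Y$. If $x'$ are other coordinates and $J_{ji}=\partial x_j'/\partial x_i$, then $\xi_i=\sum_jJ_{ji}\xi_j'$. So $dx'=\det(J)\,dx$, while $d\xi'=\det(J)^{-1}d\xi$ modulo the $dx_i$. Hence $\Omega_0=dx_1\wedge\dots\wedge dx_d\wedge d\xi_1\wedge\dots\wedge d\xi_d$ is a global nowhere vanishing form on $Y$. Define $\mathrm{Tr}:F_*\mathcal O_Y\to\mathcal O_Y$ by $\mathrm{Tr}(h)\,\Omega_0=C(h\,\Omega_0)$. In words: $\mathrm{Tr}(h)$ is the $p$-th root of the coefficient of $(x_1\cdots x_d\xi_1\cdots\xi_d)^{p-1}$ when $h$ is expanded over $p$-th powers. By the duality above, every $\mathcal O_Y$-linear map $F_*\mathcal O_Y\to\mathcal O_Y$ is $\mathrm{Tr}(f\,\cdot)$ for a unique global $f$. So $F$-splittings of $Y$ correspond to functions $f$ on $Y$ with $\mathrm{Tr}(f)=1$.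

**Lemma 3.** If $X$ is projective of dimension $d$, then $\Omega_X$ is $F$-split if and only if there is $f\in H^0(X,S^{d(p-1)}T_X)$ with $\mathrm{Tr}(f)\ne0$; for such $f$, $\mathrm{Tr}(f)\in k$. In particular, if $d\ge1$ and $H^0(X,S^{d(p-1)}T_X)=0$, then $\Omega_X$ is not $F$-split.

*Proof.* We compare degrees in $\xi$. Let $c(x)\xi^b$ have degree $|b|=n$. Its trace vanishes unless every $b_i\equiv p-1$ mod $p$. In that case $b=pb'+(p-1,\dots,p-1)$, and the trace is $\xi^{b'}$ times a function of $x$, of degree $|b'|=(n-d(p-1))/p$. So $\mathrm{Tr}$ maps degree $n$ to degree $(n-d(p-1))/p$, and to $0$ if this is not an integer $\ge0$. If $\mathrm{Tr}(f)=1$, the degree $0$ part of this equation says that the component $f_{d(p-1)}$ has trace $1$. Conversely, for $f$ of degree $d(p-1)$ we have $\mathrm{Tr}(f)\in H^0(X,\mathcal O_X)=k$. If it is nonzero, rescale using $\mathrm{Tr}(\lambda^pf)=\lambda\mathrm{Tr}(f)$. $\square$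

**Toric varieties by hand.** On $\mathbb P^1$ the field $x\partial_x$ is global, so $f=(x\xi)^{p-1}$ is a global section of $S^{p-1}T$, and $\mathrm{Tr}(f)=1$. So $\Omega_{\mathbb P^1}$ is $F$-split. The same works on any smooth toric variety. With torus coordinates $x_1,\dots,x_d$, the fields $x_i\partial_{x_i}$ are global, because in monomial coordinates $y_j=\prod_i x_i^{m_{ji}}$ of another chart $x_i\partial_{x_i}=\sum_jm_{ji}\,y_j\partial_{y_j}$. The tensor $f=\prod_i(x_i\xi_i)^{p-1}$ has trace $1$ on the torus, hence everywhere.

The supply of vector fields does the work here. A cubic surface has none, and one could only hope that symmetric tensors appear in some higher degree. Theorem 1 says that they never do.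

## 4. What one line, or two lines, can and cannot exclude

Let $X$ be a smooth cubic surface and $0\neq f\in H^0(X,S^nT_X)$, $n\ge1$. We look for a contradiction.

The natural first attempt is to restrict $f$ to a covering family of rational curves. The smooth conics $C$ of a fibration are the obvious candidates. Their normal bundle is $\mathcal O_C$ because $F^2=0$, so $0\to\mathcal O(2)\to T_X|_C\to\mathcal O\to0$ is exact on $C\cong\mathbb P^1$, and it splits since $H^1(\mathbb P^1,\mathcal O(2))=0$. Hence $S^nT_X|_C=\bigoplus_{i=0}^n\mathcal O(2i)$ has many sections, and restriction alone excludes nothing. It does single out one component: the image of $f$ in $S^n$ of the normal bundle, which is constant along $C$. Globally that component is $f(\delta^n)\in H^0(X,\mathcal O(2nF))$.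

If $f(\delta^n)\ne0$, this section comes from $\mathbb P^1$, and the five nodes will rule it out; this is Step 3 below. If $f(\delta^n)=0$, Lemma 2 allows us to divide by $v$. Divide as often as possible: $f=v^ag$ with $m=n-a$ and $g\in H^0(X,S^mT_X\otimes\mathcal O(a(h-2F)))$, $g(\delta^m)\neq0$. Now $g(\delta^m)$ is a section of $\mathcal O(a(h-2F)+2mF)$, whose degree on the fibres is $a\,h\cdot F=2a\ge0$. There is no contradiction, and for $a>0$ the section no longer comes from $\mathbb P^1$, so the node count does not apply. This is where one line stops.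

With two of the coplanar lines, write $f=v_1^{a_1}v_2^{a_2}g$ with $a_1+a_2$ maximal. Evaluating $g$ on $\delta_1$ and intersecting with $F_1$ gives, by (1),
$$0\le a_1(2-0)+a_2(2-4)=2(a_1-a_2),$$
and symmetrically $0\le2(a_2-a_1)$. So the second line costs the first one something, but $a_1=a_2$ survives. The trade is even with two lines. With three, each exponent $a_j$ must pay for two others.

## 5. Three coplanar lines: proof of Theorem 1

Let $\ell_1,\ell_2,\ell_3$ be the three coplanar lines of Section 1, and suppose $0\neq f\in H^0(X,S^nT_X)$ with $n\ge1$.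

**Step 1: divide out all three fields.** The aim is a tensor that is nonzero on each $\delta_j$. Write $f=v_1^{a_1}v_2^{a_2}v_3^{a_3}\,g$ with $\sum a_i$ maximal (it is at most $n$), and put $m=n-\sum a_i\geq0$. Since $v_i$ is a section of $T_X(2F_i-h)$,
$$0\ne g\in H^0(X,S^mT_X\otimes M),\qquad M=\mathcal O\Big(\sum_ia_i(h-2F_i)\Big).$$
For each $j$ we have $g(\delta_j^m)\neq0$. If $m=0$ this value is $g$ itself. If $m\ge1$ and the value were $0$, Lemma 2 would give another factor $v_j$, against maximality.

**Step 2: all $a_i$ are zero.** The aim is to show that nothing was divided out. The nonzero section $g(\delta_j^m)$ shows that the class of $M(2mF_j)$ is effective, and $F_j$ is nef. So by (1)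
$$0\le (M+2mF_j)\cdot F_j=\sum_ia_i\,(2-2F_i\cdot F_j)=2a_j-2\sum_{i\neq j}a_i\qquad(j=1,2,3).\tag{4}$$
Adding the three inequalities, $0\le2\sum a_i-4\sum a_i=-2\sum a_i$. Hence all $a_i=0$ and $g=f$, so $f(\delta_1^n)\ne0$.

**Step 3: count zeros at the five nodes.** The aim is to contradict $f(\delta_1^n)\neq0$. It is a nonzero section of $\mathcal O(2nF_1)=\pi_1^*\mathcal O(2n)$. Since $\pi_{1*}\mathcal O_X=\mathcal O_{\mathbb P^1}$, the projection formula gives $f(\delta_1^n)=\pi_1^*\tau$ with $0\ne\tau\in H^0(\mathbb P^1,\mathcal O(2n))$. Let $z$ be a node and $e_z$ the order of $\tau$ at $\pi_1(z)$. In a local trivialization the coefficients of $\delta_1$ lie in $\mathfrak m_z$, and $f$ is a form of degree $n$, so $\pi_1^*\tau\in\mathfrak m_z^n$. On the other hand $\pi_1^*t=ab$ with $a,b$ local coordinates at $z$, so $\pi_1^*\tau=\text{unit}\cdot(ab)^{e_z}\notin\mathfrak m_z^{2e_z+1}$. Hence $2e_z\geq n$. The five points $\pi_1(z)$ are distinct and $\tau$ has $2n$ zeros with multiplicity, so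
$$\frac{5n}2\le2n ,$$
which is absurd for $n\geq1$.

So $H^0(X,S^nT_X)=0$ for all $n\ge1$. Since $d(p-1)=2(p-1)\ge1$, Lemma 3 shows that $\Omega_X$ is not $F$-split. This proves Theorem 1. $\square$

**Remark.** The count needs more than four nodes. Blow up $\mathbb P^2$ in $9-d$ points, no three collinear, and take the pencil of lines through one of them. Each of the other $8-d$ points lies on its own line of the pencil, which becomes the union of its strict transform and an exceptional curve, meeting in one node. So there are $8-d$ nodes, and Step 3 would read $(8-d)n/2\le2n$. This is a contradiction for $d\le3$ but not for $d\geq4$.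

## 6. Anticanonical triangles and $F$-regularity: proof of Theorem 2

We need a cubic surface that is itself $F$-regular. Two lemmas reduce this to one good anticanonical section.

**Lemma 4.** Let $A$ be the coordinate ring of a smooth affine variety and $0\neq c\in A$. Then for some $e>0$ there is an $A$-linear map $\theta:F^e_*A\to A$ with $\theta(c)=1$. In particular, smooth affine varieties are $F$-regular.

*Proof.* The first statement says that the regular $F$-finite ring $A$ is strongly $F$-regular (Hochster–Huneke, *Tight closure and strong F-regularity*, 1989). Here is the argument. Let $I_e\subset A$ be the ideal of all values $\theta(c)$, $\theta\in\operatorname{Hom}_A(F^e_*A,A)$. Forming $I_e$ commutes with localization, as $F^e_*A$ is finitely presented. Let $\mathfrak m$ be a maximal ideal. Since $F^e_*A_{\mathfrak m}$ is free, $I_eA_{\mathfrak m}=A_{\mathfrak m}$ if and only if $c\notin\mathfrak m\cdot F^e_*A_{\mathfrak m}$, that is, $c\notin\mathfrak m^{[p^e]}A_{\mathfrak m}$, the ideal generated by the $p^e$-th powers of elements of $\mathfrak m$. These ideals decrease with $e$ and have intersection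 $0$ by Krull's theorem. So the open sets $\{\mathfrak m: I_e\not\subset\mathfrak m\}$ increase with $e$ and cover $\operatorname{Spec}A$. By quasi-compactness one of them is everything, so $I_e=A$.

For the second statement, let $D\geq0$ be a divisor on $U=\operatorname{Spec}A$, choose $0\ne c\in H^0(U,\mathcal O(-D))\subset A$, and take $\theta$ as above. For $g\in\mathcal O_U(D)$ we have $cg\in\mathcal O_U$, so $g\mapsto\theta(cg)$ is a map $F^e_*\mathcal O_U(D)\to\mathcal O_U$ with $1\mapsto1$. $\square$

In particular, if $X$ is smooth and affine, then $\Omega_X$ is smooth and affine, hence $F$-regular: the question is about global geometry.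

**Lemma 5.** Let $Z$ be a smooth projective variety of dimension $d$, and let $s\in H^0(Z,\omega_Z^{-1})$ have ample divisor $D_0$. Suppose that at some point $z$ we have $s=\varepsilon\,x_1\cdots x_d\,(dx_1\wedge\dots\wedge dx_d)^{-1}$ with $x_i$ local coordinates at $z$ and $\varepsilon$ a unit. Then $Z$ is $F$-regular.

*Example.* On $\mathbb P^d$ take $s=t_0t_1\cdots t_d\in H^0(\mathcal O(d+1))$ and a coordinate point.

*Proof.*

**Step 1: a splitting that tolerates poles along $D_0$.** We define $\psi:F_*\mathcal O_Z((p-1)D_0)\to\mathcal O_Z$. Locally $s=h\,(dx)^{-1}$; put $\psi(g)\,dx=C(h^{p-1}g\,dx)$. This makes sense because $h^{p-1}g$ is regular for $g\in\mathcal O((p-1)D_0)$. If $dx'=J\,dx$, then $h'=Jh$ and $C(h'^{\,p-1}g\,dx')=C(J^ph^{p-1}g\,dx)=J\,C(h^{p-1}g\,dx)$, so $\psi(g)$ does not depend on the coordinates. (On $F_*\mathcal O_Z$ this is the map attached to $s^{p-1}$ by (3).) Now compute $\psi(1)$ at $z$, where $\psi(1)\,dx=C(\varepsilon^{p-1}(x_1\cdots x_d)^{p-1}dx)$. Write $\varepsilon^{p-1}=\varepsilon(z)^{p-1}+\sum x_in_i$. The term $x_in_i(x_1\cdots x_d)^{p-1}$ is divisible by $x_i^p$,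 so $C$ sends it to a multiple of $x_i\,dx$, which vanishes at $z$. So the value of $\psi(1)$ at $z$ is $\varepsilon(z)^{(p-1)/p}\ne0$. Since $\psi(1)\in H^0(Z,\mathcal O_Z)=k$, we may rescale $\psi$ so that $\psi(1)=1$.

**Step 2: iterate, so that arbitrarily large poles are allowed.** We construct $\Psi_e:F^e_*\mathcal O_Z((p^e-1)D_0)\to\mathcal O_Z$ with $\Psi_e(1)=1$ for all $e\ge1$. Put $\Psi_1=\psi$. Since $p^{e+1}-1=(p-1)+p(p^e-1)$, the projection formula and $\psi$ give
$$F^{e+1}_*\mathcal O((p^{e+1}-1)D_0)=F^e_*\big(F_*\mathcal O((p-1)D_0)\otimes\mathcal O((p^e-1)D_0)\big)\to F^e_*\mathcal O((p^e-1)D_0)\xrightarrow{\Psi_e}\mathcal O .$$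
The first arrow sends $1$ to $1$: locally $1=h^{p(p^e-1)}\cdot h^{-p(p^e-1)}$ goes to $\psi(h^{p(p^e-1)})\,h^{-(p^e-1)}=h^{p^e-1}\psi(1)\,h^{-(p^e-1)}=1$.

**Step 3: an arbitrary divisor $D\ge0$.** We split off $D$ on an affine set at the cost of poles along $D_0$, and absorb these with $\Psi$. As $D_0$ is ample, $U=Z\setminus D_0$ is affine; it is also smooth. By Lemma 4 there is, for some $e>0$, a map $F^e_*\mathcal O_U(D)\to\mathcal O_U$ with $1\mapsto1$. It is a section over $U$ of the coherent sheaf $\mathcal Hom(F^e_*\mathcal O_Z(D),\mathcal O_Z)$, so for all $N\gg0$ it extends to $\Theta:F^e_*\mathcal O_Z(D)\to\mathcal O_Z(ND_0)$. We take $N=p^{e'}-1$ with $e'$ large. Still $\Theta(1)=1$, since this holds on the dense open set $U$. Then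
$$F^{e+e'}_*\mathcal O_Z(D)\xrightarrow{F^{e'}_*\Theta}F^{e'}_*\mathcal O_Z((p^{e'}-1)D_0)\xrightarrow{\Psi_{e'}}\mathcal O_Z$$
is $\mathcal O_Z$-linear and sends $1$ to $1$. So it splits $\mathcal O_Z\to F^{e+e'}_*\mathcal O_Z(D)$. $\square$

**Proof of Theorem 2.** Let $X=\{G=xyz+wq=0\}\subset\mathbb P^3$ with $q$ a quadratic form in $x,y,z,w$. The plane $w=0$ cuts $X$ in the triangle $xyz=0$.

**Step 1: for general $q$, $X$ is smooth.** On $w=0$ we have $G_x=yz$, $G_y=xz$, $G_z=xy$, $G_w=q$. So a singular point there has two of $x,y,z$ equal to $0$, hence is one of $[1{:}0{:}0{:}0]$, $[0{:}1{:}0{:}0]$, $[0{:}0{:}1{:}0]$, and $q$ vanishes there. A general $q$ vanishes at none of these. On $w=1$, $q$ becomes an arbitrary polynomial of degree $\le2$ in $x,y,z$, and these form a $10$-dimensional space. For $X$ to be singular at a given point of $\mathbb A^3$, the value and the three first partial derivatives of $q$ there must be prescribed numbers. These are four independent affine-linear conditions, as polynomials of degree $\le1$ already show. So the pairs (point, bad $q$) form a variety of dimension $3+6=9<10$,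 and a general $q$ is not bad. Fix $q$ for which $X$ is smooth and $q$ is nonzero at the three vertices.

**Step 2: the triangle satisfies Lemma 5.** Let $s=w|_X\in H^0(X,\mathcal O(1))=H^0(X,\omega_X^{-1})$. Its divisor is a hyperplane section, hence ample. At $[0{:}0{:}1{:}0]$, with $z=1$, $X$ is $xy+wq=0$ with $q$ a unit. So $x,y$ are local coordinates on $X$ and $w=-q^{-1}xy$. The generator $z$ of $\mathcal O(1)$ corresponds to a unit times $(dx\wedge dy)^{-1}$, so $s$ is a unit times $xy\,(dx\wedge dy)^{-1}$. By Lemma 5, $X$ is $F$-regular, hence $F$-split.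

By Theorem 1, $\Omega_X$ is not $F$-split, hence not $F$-regular. So the answers to (a) and (b) are both no. $\square$

On these surfaces the three sides of the triangle can serve as the three coplanar lines of Section 5.

## 7. Curves, and products with projective spaces: proof of Theorem 3

**Dimension $\le1$.** If $X$ is a point, $\Omega_X$ is a point, which is $F$-regular. Let $X$ be a smooth curve; it is affine or projective. If it is affine, $\Omega_X$ is a smooth affine variety, so it is $F$-regular by Lemma 4, and both answers are yes.

Let $X$ be projective of genus $g$ and $F$-split. By (3), $\omega_X^{1-p}$ has a nonzero section, so $(1-p)(2g-2)\ge0$ and $g\le1$. If $g=0$, $\Omega_{\mathbb P^1}$ is $F$-regular by the known toric result, so both answers are yes.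

If $g=1$, $T_X$ is trivial and $\Omega_X=X\times\mathbb A^1$. A product of $F$-split varieties is $F$-split. On affine pieces with rings $A,B$ and splittings $\varphi_A,\varphi_B$, put $a\otimes b\mapsto\varphi_A(a)\otimes\varphi_B(b)$. This is well defined over $k$, because every scalar is a $p$-th power $\lambda^p$ and both $\lambda^pa\otimes b$ and $a\otimes\lambda^pb$ go to $\lambda\,\varphi_A(a)\otimes\varphi_B(b)$. The local maps glue. So $\Omega_X$ is $F$-split, and (a) holds. For (b) there is nothing to check, since $X$ is not $F$-regular: for $D\ne0$ effective, a splitting of $\mathcal O\to F^e_*\mathcal O(D)$ would embed $H^1(X,\mathcal O)\neq0$ in $H^1(X,F^e_*\mathcal O(D))=H^1(X,\mathcal O(D))=0$.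

**Dimension $d\ge2$.** Let $X$ be the cubic surface of Theorem 2 and $Z=X\times\mathbb P^{d-2}$. Then $\omega_Z^{-1}=\omega_X^{-1}\boxtimes\mathcal O(d-1)$ is ample, so $Z$ is Fano.

**Step 1: $Z$ is $F$-regular.** Take $s\boxtimes(t_0\cdots t_{d-2})$ with $s=w|_X$. It is a section of the ample bundle $\omega_Z^{-1}$, so its divisor is ample. At the point (vertex $[0{:}0{:}1{:}0]$) $\times$ $[1{:}0{:}\cdots{:}0]$, with $u_i=t_i/t_0$, the section is a unit times $xy\,u_1\cdots u_{d-2}\,(dx\wedge dy\wedge du_1\wedge\dots\wedge du_{d-2})^{-1}$. So Lemma 5 applies.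

**Step 2: $\Omega_Z$ is not $F$-split.** Since $T_Z$ is the direct sum of the two pulled-back tangent bundles, $\Omega_Z=\Omega_X\times\Omega_{\mathbb P^{d-2}}$. Suppose $\varphi$ is an $F$-splitting of $\Omega_Z$. Let $b$ be a $k$-point of the second factor and $\mathrm{pr}$ the first projection. The composite
$$F_*\mathcal O_{\Omega_X}\to\mathrm{pr}_*F_*\mathcal O_{\Omega_Z}\xrightarrow{\ \varphi\ }\mathrm{pr}_*\mathcal O_{\Omega_Z}\xrightarrow{\ \text{restrict to }\Omega_X\times b\ }\mathcal O_{\Omega_X}$$
consists of $\mathcal O_{\Omega_X}$-linear maps (the first is pullback of functions) and sends $1$ to $1$. So $\Omega_X$ would be $F$-split, contradicting Theorem 1. $\square$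

## 8. Blowing down symmetric tensors: del Pezzo surfaces of degree $\neq5$

**Lemma 6.** Let $X'\to X$ be a birational morphism of smooth projective surfaces. Then $H^0(X',S^nT_{X'})\hookrightarrow H^0(X,S^nT_X)$, compatibly with $\mathrm{Tr}$. So if $\Omega_{X'}$ is $F$-split, then $\Omega_X$ is.

*Proof.* The morphism is an isomorphism over the complement $V$ of a finite subset of $X$. Restrict a section on $X'$ to the preimage of $V$, regard it as a section over $V$, and extend it over $X$; this is possible because $S^nT_X$ is locally free on a smooth surface. The map is injective since the preimage of $V$ is dense. The traces on both sides are computed by the same formula over $V$, so they agree there. If $\Omega_{X'}$ is $F$-split, Lemma 3 gives a tensor on $X'$ with nonzero trace; its image on $X$ has nonzero trace, and Lemma 3 applies again. $\square$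

We use these characteristic-free facts: a del Pezzo surface of degree $d\le7$ is a blow-up of $\mathbb P^2$ in $9-d$ points in general position; blowing down $(-1)$-curves stays among del Pezzo surfaces; those of degree $3$ are the smooth cubic surfaces.

**Degree $d\ge6$.** $X$ is toric, so $\Omega_X$ is $F$-regular by the known result.

**Degree $d\le3$.** $X$ is a smooth cubic surface, or maps birationally to one by blowing down $3-d$ exceptional curves. If $\Omega_X$ were $F$-split, Lemma 6 would contradict Theorem 1.

**Degree $d=4$, $p=2$.** Blowing down one exceptional curve maps $X$ to a del Pezzo surface of degree $5$. By Lemma 6 the claim follows from the case $d=5$, $p=2$ in Section 9.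

## 9. Quadratic tensors on the quintic del Pezzo surface

**A model.** Let $X$ be the blow-up of $\mathbb P^2$ in four points $p_1,\dots,p_4$, no three collinear. Projection from $p_1$ and from $p_2$ identifies the blow-up of $\mathbb P^2$ in $p_1,p_2$ with the blow-up of $S=\mathbb P^1\times\mathbb P^1$ in one point, the image of the line $p_1p_2$. So $X$ is the blow-up of $S$ in three points: this one, and the images of $p_3$ and $p_4$. Their first coordinates are the lines $p_1p_2,p_1p_3,p_1p_4$ through $p_1$, which are distinct, and similarly for the second coordinates. There is an automorphism of $\mathbb P^1$ taking the three first coordinates to the three second ones, so after an automorphism of one factor the three points lie on the diagonal. The diagonal action of $PGL_2$ moves them to any three distinct points of the diagonal.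

Let $x,y$ be affine coordinates on the factors, $\xi=\partial_x$, $\eta=\partial_y$. Since $T_S=\mathcal O(2,0)\oplus\mathcal O(0,2)$, an element of $H^0(S,S^2T_S)$ is
$$g=A\xi^2+B\xi\eta+C\eta^2,\quad A=A(x),\ C=C(y)\text{ of degree}\le4,\quad B\text{ of bidegree}\le(2,2).$$

**Lemma 7.** Let $x,y$ be local coordinates at a point $q$ of a smooth surface, $\xi=\partial_x$, $\eta=\partial_y$. The tensor $g=A\xi^2+B\xi\eta+C\eta^2$, with $A,B,C$ regular at $q$, lifts to the blow-up of $q$ if and only if, at $q$,
$$A=B=C=0,\qquad A_y=C_x=0,\qquad B_y=A_x,\qquad B_x=C_y.\tag{5}$$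

*Example.* $(x\xi+y\eta)^2$ satisfies (5) at the origin, all derivatives being $0$ there. The tensor $x\,\xi\eta$ does not, since $B_x=1\neq0=C_y$.

*Proof.* In the chart $y=xt$ with coordinates $x,t$ we have $t=y/x$, so $\xi=\partial_x-\frac tx\partial_t$ and $\eta=\frac1x\partial_t$. Hence
$$g=A\,\partial_x^2+\frac{B-2tA}{x}\,\partial_x\partial_t+\frac{At^2-Bt+C}{x^2}\,\partial_t^2 .$$
Since $\mathfrak m_q^2$ generates multiples of $x^2$ in this chart, $A\equiv A(q)+x(A_x+tA_y)$ mod $x^2$, and similarly for $B$ and $C$. So $At^2-Bt+C$ is, mod $x^2$,
$$\big(A(q)t^2-B(q)t+C(q)\big)+x\big(A_yt^3+(A_x-B_y)t^2+(C_y-B_x)t+C_x\big).$$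
The last coefficient of $g$ is regular if and only if this vanishes identically in $t$, which is (5). If (5) holds, $A$ and $B$ are divisible by $x$ in the chart, so the other coefficients are regular too. The chart misses one point of the exceptional curve, and sections of a vector bundle extend over a point. $\square$

**$p=2$: $\Omega_X$ is not $F$-split.** Blow up $(0,0)$, $(1,1)$, $(\infty,\infty)$. Here $d(p-1)=2$, so by Lemma 3 we must show $\mathrm{Tr}(f)=0$ for every $f=A\xi^2+B\xi\eta+C\eta^2\in H^0(X,S^2T_X)$ (viewed on $S$ by Lemma 6). Write $B=\sum_{0\le i,j\le2}b_{ij}x^iy^j$ and $C=\sum_{j\le4}c_jy^j$. The terms $A\xi^2$ and $C\eta^2$ have trace $0$. In $B\xi\eta$ only the monomials with $i,j$ odd count, so $\mathrm{Tr}(f)=b_{11}^{1/2}$. Now read off $B_x=C_y$ from (5) at the three points, in characteristic $2$.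

* At $(0,0)$: $b_{10}=c_1$.
* At $(1,1)$: $b_{10}+b_{11}+b_{12}=c_1+c_3$.
* At $(\infty,\infty)$: with $u=1/x$, $v=1/y$ we have $\partial_x=u^2\partial_u$ and $\partial_y=v^2\partial_v$. So $B$ becomes $u^2v^2B=\sum b_{ij}u^{2-i}v^{2-j}$, whose $u$-coefficient is $b_{12}$, and $C$ becomes $v^4C=\sum c_jv^{4-j}$, whose $v$-coefficient is $c_3$. Hence $b_{12}=c_3$.

Together $b_{11}=c_1+c_3-b_{10}-b_{12}=0$, so $\mathrm{Tr}(f)=0$.

**$p$ odd: $\Omega_X$ is $F$-split.** We build a tensor with nonzero trace out of quadratic ones, even on a blow-up of four diagonal points.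

**Step 1: quadratic tensors that lift at diagonal points.** For a polynomial $s$ of degree $\le4$ let $P_s(x,y)$ be the symmetric polynomial of bidegree $\le(2,2)$, linear in $s$, given by
$$1\mapsto1,\quad x\mapsto\tfrac{x+y}2,\quad x^2\mapsto xy,\quad x^3\mapsto\tfrac{xy(x+y)}2,\quad x^4\mapsto x^2y^2 .$$
Then $P_s(x,x)=s(x)$. Differentiating this and using symmetry, $\partial_xP_s=\partial_yP_s=s'/2$ on the diagonal. Put
$$g_1=s(x)\xi^2+2P_s\,\xi\eta+s(y)\eta^2,\qquad g_2=(x-y)^2\xi\eta .$$
Let $s$ have degree $4$ with distinct roots $\rho_1,\dots,\rho_4$. At $(\rho_i,\rho_i)$ the coefficients $A=s(x)$, $B=2P_s$, $C=s(y)$ of $g_1$ vanish, $A_y=C_x=0$, and $A_x=B_y=B_x=C_y=s'(\rho_i)$. So (5) holds. It holds for $g_2$, since $A=C=0$ and $B=(x-y)^2$ vanishes to order $2$. Hence both lift to the blow-up $X'$ of $S$ at the four points $(\rho_i,\rho_i)$, and with $r=\frac{p-1}2$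
$$f_s=(g_1g_2)^r\in H^0(X',S^{2(p-1)}T_{X'}).$$

**Step 2: the trace is a polynomial in $s$.** For any $s$ of degree $\le4$, $f_s\in H^0(S,S^{2(p-1)}T_S)$. A monomial $\xi^a\eta^b$ with $a+b=2(p-1)$ contributes to the trace only if $a\equiv b\equiv p-1$ mod $p$; then $a,b\ge p-1$, so $a=b=p-1$. The coefficient of $(\xi\eta)^{p-1}$ is a section of $\mathcal O(2p-2,2p-2)$, so it has bidegree $\le(2p-2,2p-2)$. An exponent $\le2p-2$ that is congruent to $p-1$ mod $p$ equals $p-1$. Hence $\mathrm{Tr}(f_s)^p=c(s)$, the coefficient of $(xy\xi\eta)^{p-1}$ in $f_s$, and $c(s)$ is a polynomial in the coefficients of $s$.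

**Step 3: this polynomial is not zero.** We test the degenerate choice $s=x^2$. Then $g_1=(x\xi+y\eta)^2$ and
$$f_s=(x\xi+y\eta)^{p-1}(x-y)^{p-1}(\xi\eta)^r .$$
To get $(\xi\eta)^{p-1}$ we need $\xi^r\eta^r$ from the first factor, which contributes $\binom{p-1}rx^ry^r$. Then we need $x^ry^r$ from $(x-y)^{p-1}$, with coefficient $(-1)^r\binom{p-1}r$. As $\binom{p-1}r\equiv(-1)^r$ mod $p$,
$$c(x^2)=(-1)^r\binom{p-1}r^2=(-1)^r\neq0 .$$
So $c\not\equiv0$. The $s$ of degree $4$ with distinct roots form a nonempty open subset of the space of polynomials of degree $\le4$, so there is such an $s$ with $c(s)\ne0$.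

**Step 4: descend to $X$.** For this $s$, Lemma 3 shows that $\Omega_{X'}$ is $F$-split. Contracting one exceptional curve of $X'$ gives $S$ blown up at three points of the diagonal, which is isomorphic to $X$ by the diagonal action of $PGL_2$. By Lemma 6, $\Omega_X$ is $F$-split. This settles $d=5$ and, with the case $p=2$, also $d=4$, $p=2$; together with Section 8 it proves Theorem 4. $\square$
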